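\title{Small violations of choice and singular Lindenbaum numbers}

\begin{abstract}
The axiom $\mathsf{SVC}(S)$ says that every nonempty set is an image of $S\times\eta$ for some ordinal $\eta$, and the Lindenbaum number $\aleph^\ast(S)$ is the least nonzero ordinal that is not an image of $S$. We show that $\mathsf{ZF}+\mathsf{SVC}(S)$, with $S$ infinite, does not imply that $\aleph^\ast(S)$ is regular: every singular cardinal of a model of $\mathsf{ZFC}$ equals $\aleph^\ast(S)$ for some $S$ with $\mathsf{SVC}(S)$ in a symmetric extension with the same cardinals. We also show in $\mathsf{ZF}$ that, under $\mathsf{SVC}(S)$, the cardinal $\aleph^\ast(S)$ is regular if and only if $\aleph^\ast(S\times S)=\aleph^\ast(S)$.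
\end{abstract}

\section{The question and the results}\label{sec:intro}

We work in $\mathsf{ZF}$. For sets $X,Y$ write $|X|\leq^\ast|Y|$ if $X=\emptyset$ or there is a surjection from $Y$ onto $X$. The \emph{Hartogs number} $\aleph(X)$ is the least ordinal that does not inject into $X$, and the \emph{Lindenbaum number} $\aleph^\ast(X)$ is the least ordinal $\alpha$ with $|\alpha|\not\leq^\ast|X|$. The first measures the well-orderable subsets of $X$, the second the well-orderable partitions of $X$. If $X$ has $n$ elements, both equal $n+1$. If $X$ is infinite, both are infinite cardinals and $\aleph(X)\leq\aleph^\ast(X)$; under the axiom of choice both equal $|X|^+$.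

For a set $S$, the axiom of \emph{small violations of choice} $\mathsf{SVC}(S)$ asserts that for every set $X$ there is an ordinal $\eta$ with $|X|\leq^\ast|S\times\eta|$. A surjection $F\colon S\times\eta\to X$ writes $X$ as the union of the sets $F[\{s\}\times\eta]$, $s\in S$, each with a well-ordering given by $F$. So $\mathsf{SVC}(S)$ says that every failure of choice is located in $S$: choices can be made once an element of $S$ is supplied as a parameter. If $S$ is nonempty and well-orderable, $\mathsf{SVC}(S)$ is equivalent to $\mathsf{AC}$. The following question comes from~\cite{RS}.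

\medskip
\noindent\textbf{Question.} \emph{Let $S$ be an infinite set. Does $\mathsf{SVC}(S)$ imply that $\aleph^\ast(S)$ is regular?}
\medskip

There are reasons to guess yes. Under $\mathsf{AC}$ the cardinal $\aleph^\ast(S)=|S|^+$ is regular. In Cohen's first model, where $A$ is the set of added Cohen reals, $\mathsf{SVC}(S)$ holds for $S=[A]^{<\omega}$ and $\aleph^\ast(S)=\aleph_1$. It is known that under $\mathsf{SVC}(S)$ the cardinal $\aleph^\ast(S)$ is regular whenever it is a successor cardinal (we include a proof, Proposition~\ref{prop:succ}), so a singular value must be a limit cardinal. Finally, there is a natural attempt at a proof. Suppose that $\lambda=\aleph^\ast(S)$ is singular, the supremum of nonzero ordinals $\lambda_i<\lambda$ for $i<\mu=\operatorname{cf}\lambda$. Each $\lambda_i$ is an image of $S$. If we could choose surjections $f_i\colon S\to\lambda_i$ for all $i$ at once, then $(t,i)\mapsto f_i(t)$ would map $S\times\mu$ onto $\lambda$; a factor $\mu<\lambda$ can always be removed (Lemma~\ref{lem:absorb}), and we would have a contradiction. But $\mathsf{SVC}(S)$ provides $f_i$ only from a parameter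 $s\in S$, and different $i$ may need different $s$. The argument then produces a surjection onto $\lambda$ from $S\times S$, not from $S$. It turns out that this loss is exactly the obstruction, and that it can be realized. The answer is no.

\begin{theorem}\label{thm:ccc}
Let $V\models\mathsf{ZFC}$ and let $\lambda$ be a singular cardinal in $V$. There are a c.c.c.\ symmetric extension $M\supseteq V$, $M\models\mathsf{ZF}$, with the same cardinals as $V$, and an infinite $S\in M$ such that
\[
M\models\mathsf{SVC}(S)\ \wedge\ \aleph(S)=\aleph^\ast(S)=\lambda\ \wedge\ \lambda\text{ is singular}.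
\]
\end{theorem}

For instance, $\aleph^\ast(S)=\aleph_\omega$ can occur. So, if $\mathsf{ZF}$ is consistent, $\mathsf{ZF}+\mathsf{SVC}(S)$ with $S$ infinite does not prove that $\aleph^\ast(S)$ is regular.

To say how much choice such a model can keep, recall two principles for an ordinal $\gamma$. The principle $\mathsf{AC}_\gamma$ says that every family $\langle A_i:i<\gamma\rangle$ of nonempty sets has a choice function. The principle $\mathsf{DC}_\gamma$ says: if $R\subseteq X^{<\gamma}\times X$ and every $t\in X^{<\gamma}$ has some $x$ with $t\mathrel{R}x$, then there is a sequence $\langle z_\alpha:\alpha<\gamma\rangle$ with $\langle z_\beta:\beta<\alpha\rangle\mathrel{R}z_\alpha$ for all $\alpha<\gamma$. For finite $\gamma$ both are theorems of $\mathsf{ZF}$. Also $\mathsf{DC}_\gamma$ implies $\mathsf{AC}_\gamma$: let $X=\bigcup_iA_i$ and put $t\mathrel{R}x$ if $x\in A_{\operatorname{dom}t}$.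

\begin{theorem}\label{thm:dc}
If, in Theorem~\ref{thm:ccc}, moreover $V\models\mathsf{GCH}$, then one can obtain the same conclusion together with $M\models\mathsf{DC}_\gamma$ for all $\gamma<\operatorname{cf}\lambda$. The extension is then $(\operatorname{cf}\lambda)^+$-c.c.\ instead of c.c.c.
\end{theorem}

For example, $\lambda=\aleph_{\omega_1}$ gives a model with $\mathsf{DC}_\omega$. The third theorem describes, in $\mathsf{ZF}$, exactly when $\aleph^\ast(S)$ is regular.

\begin{theorem}\label{thm:crit}
Let $S$ be infinite, assume $\mathsf{SVC}(S)$, and let $\lambda=\aleph^\ast(S)$. The following are equivalent: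
\begin{enumerate}
\item[(1)] $\lambda$ is regular;
\item[(2)] $|S\times S|\leq^\ast|S\times\eta|$ for some ordinal $\eta<\lambda$;
\item[(3)] $\aleph^\ast(S\times S)=\aleph^\ast(S)$.
\end{enumerate}
If $\lambda$ is singular, then moreover:
\begin{enumerate}
\item[(a)] $\aleph(S)=\aleph^\ast(S)$;
\item[(b)] if $(\lambda_i)_{i<\operatorname{cf}\lambda}$ is a strictly increasing sequence of nonzero ordinals below $\lambda$, cofinal in $\lambda$, then $\langle\{f\mid f\colon S\to\lambda_i\text{ onto}\}:i<\operatorname{cf}\lambda\rangle$ is a family of nonempty sets with no choice function on any unbounded subset of $\operatorname{cf}\lambda$. In particular $\mathsf{AC}_{\operatorname{cf}\lambda}$ fails.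
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:reg}
Let $S$ be infinite and assume $\mathsf{SVC}(S)$. Each of the following implies that $\aleph^\ast(S)$ is regular: $\aleph(S)<\aleph^\ast(S)$; $|S\times S|\leq^\ast|S|$; choice for well-ordered families, that is, $\mathsf{AC}_\gamma$ for all ordinals $\gamma$.
\end{corollary}

\begin{proof}
Use (a), (2) with $\eta=1$, and (b), respectively.
\end{proof}

Theorems~\ref{thm:dc} and~\ref{thm:crit}(b) meet exactly: with $\aleph^\ast(S)=\lambda$ singular, $\mathsf{AC}_{\operatorname{cf}\lambda}$ and hence $\mathsf{DC}_{\operatorname{cf}\lambda}$ must fail, while $\mathsf{DC}_\gamma$ may hold for all $\gamma<\operatorname{cf}\lambda$.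

We prove Theorem~\ref{thm:crit} first (Sections~\ref{sec:basic}--\ref{sec:crit}), because it tells us what a counterexample has to look like. The proof of Theorems~\ref{thm:ccc} and~\ref{thm:dc} (Sections~\ref{sec:sym}--\ref{sec:dc}) does not depend on it logically.

\section{Well-orderable sets without choice}\label{sec:basic}

A \emph{cardinal} is an ordinal that is not in bijection with a smaller ordinal; $|A|$ denotes the cardinal of a well-orderable set $A$, and $\operatorname{ot}(E)$ the order type of a set $E$ of ordinals. For an infinite cardinal $\lambda$, the cofinality $\operatorname{cf}\lambda$ is the least order type of an unbounded subset of $\lambda$; we call $\lambda$ \emph{regular} if $\operatorname{cf}\lambda=\lambda$ and \emph{singular} otherwise. The following facts hold in $\mathsf{ZF}$.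

\begin{enumerate}
\item[(W1)] \emph{Padding.} A map from a subset of $Y$ whose range contains $X\neq\emptyset$ yields a surjection $Y\to X$: send every point where the map is undefined, or has its value outside $X$, to one fixed element of $X$.
\item[(W2)] \emph{Least preimages.} If $A$ is well-ordered and $F\colon A\to B$ is onto, then $b\mapsto\min F^{-1}\{b\}$ injects $B$ into $A$ and well-orders $B$, uniformly in $F$. In particular $|B|\leq|A|$.
\item[(W3)] \emph{Products.} If $\lambda$ is an infinite cardinal and $\alpha,\beta<\lambda$, then $|\alpha\times\beta|<\lambda$, since $|\kappa\times\kappa|=\kappa$ for infinite cardinals $\kappa$.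
\item[(W4)] \emph{The two numbers.} Let $S$ be infinite. Then $\aleph(S)\leq\aleph^\ast(S)$ are infinite cardinals, an ordinal $\alpha$ injects into $S$ if and only if $\alpha<\aleph(S)$, and a nonzero $\alpha$ is an image of $S$ if and only if $\alpha<\aleph^\ast(S)$.
\item[(W5)] \emph{Inner models of choice.} For every set $A$, the class $L[A]$ of sets constructible relative to $A$ is a transitive model of $\mathsf{ZFC}$ that contains all ordinals, includes $L$, and has $A\cap L[A]$ as an element. So if $A\subseteq L$, then $A\in L[A]$.
\end{enumerate}

For (W4): $\aleph(S)$ exists by Hartogs' theorem, and $\aleph^\ast(S)\leq\aleph(\mathcal P(S))$ exists because a surjection $f\colon S\to\alpha$ gives the injection $\beta\mapsto f^{-1}\{\beta\}$. The ordinals that inject into $S$, and those with $|\alpha|\leq^\ast|S|$, form classes that contain every finite $n$, are closed downward (in the second case by padding), and are closed under bijections; so each class is an infinite cardinal. The inverse of an injection $\alpha\to S$ with $\alpha\neq0$, padded, is a surjection $S\to\alpha$.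

\section{Gluing surjections onto a singular cardinal}\label{sec:glue}

No form of choice is assumed in the two lemmas of this section. Suppose that we are given a sequence of surjections $f_n\colon S\to\aleph_n$, $n<\omega$, and want one surjection $S\to\aleph_\omega$. If every $f_{n+1}$ maps every fiber of $f_0$ onto $\aleph_{n+1}$, as for the projections of a product, this is easy: let $f(s)=f_{n+1}(s)$ where $n=f_0(s)$. Given $\beta<\aleph_{n+1}$, some $s\in f_0^{-1}\{n\}$ has $f_{n+1}(s)=\beta$. In general the fibers are not independent; $f_1$ may be constant on all fibers of $f_0$ but one. We then have to look for $\aleph_\omega$ pairwise disjoint nonempty sets among the finite intersections of fibers. Which of these intersections are nonempty is recorded by a family of finite sets of pairs of ordinals, so the search can be carried out in an inner model of $\mathsf{ZFC}$, where it becomes a problem about antichains.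

Two elements of a poset are \emph{compatible} if they have a common lower bound, and an \emph{antichain} is a set of pairwise incompatible elements. We need the Erd\H{o}s--Tarski theorem~\cite{ET}. It appears in \cite[Theorem~7.15]{Jech} for complete Boolean algebras; here is a direct proof of the form that we use.

\begin{theorem}[Erd\H{o}s--Tarski; $\mathsf{ZFC}$]\label{thm:ET}
If $\lambda$ is a singular cardinal and a poset $\mathbb Q$ has an antichain of size $\kappa$ for every cardinal $\kappa<\lambda$, then $\mathbb Q$ has an antichain of size $\lambda$.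
\end{theorem}

\begin{proof}
Suppose not. For $p\in\mathbb Q$ let $\operatorname{sat}(p)$ be the least cardinal $\kappa$ such that no antichain of size $\kappa$ consists of elements $\leq p$. Then $\operatorname{sat}(p)\leq\lambda$, and $q\leq p$ implies $\operatorname{sat}(q)\leq\operatorname{sat}(p)$. Call $p$ \emph{stable} if $\operatorname{sat}(q)=\operatorname{sat}(p)$ for all $q\leq p$. Below any $p$, an element $q\leq p$ with the least value of $\operatorname{sat}$ is stable. Let $A$ be maximal among antichains of stable elements. Every $w\in\mathbb Q$ is compatible with a member of $A$, since otherwise a stable element below $w$ could be added to $A$. Also $|A|<\lambda$.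

We claim that $\sigma=\sup_{a\in A}\operatorname{sat}(a)$ equals $\lambda$. Otherwise $\theta=\max(|A|,\sigma,\omega)<\lambda$, and $\theta^+<\lambda$ because successor cardinals are regular in $\mathsf{ZFC}$. Let $W$ be an antichain of size $\theta^+$, and for $w\in W$ choose $r_w\leq w$ below some member of $A$. The $r_w$ are pairwise incompatible, and $\theta^+$ many of them lie below one $a\in A$, although $\operatorname{sat}(a)\leq\theta$. This contradiction proves the claim.

Let $\mu=\operatorname{cf}\lambda$ and let $(\lambda_i)_{i<\mu}$ be cardinals below $\lambda$ with supremum $\lambda$. It suffices to find pairwise incompatible $a_i$, $i<\mu$, with $\operatorname{sat}(a_i)>\lambda_i$: the union of antichains of size $\lambda_i$ below $a_i$ is then an antichain of size $\lambda$. If some $a\in A$ has $\operatorname{sat}(a)=\lambda$, let $\{a_i:i<\mu\}$ be an antichain below $a$, which exists as $\mu<\lambda$; by stability $\operatorname{sat}(a_i)=\lambda$. If $\operatorname{sat}(a)<\lambda$ for all $a\in A$, choose recursively $a_i\in A$ with $\operatorname{sat}(a_i)>\max(\lambda_i,\sup_{j<i}\operatorname{sat}(a_j))$.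 The right side is below $\lambda=\sigma$ since $i<\operatorname{cf}\lambda$, and the $a_i$ are distinct members of the antichain $A$.
\end{proof}

\begin{lemma}\label{lem:glue}
Let $\lambda$ be an infinite cardinal, let $\eta<\lambda$, and let $\langle f_\xi:\xi<\eta\rangle$ be a sequence of surjections $f_\xi\colon S\to\kappa_\xi$, where $0<\kappa_\xi<\lambda$ are ordinals with $\sup_{\xi<\eta}\kappa_\xi=\lambda$. Then there is a surjection $S\to\lambda$.
\end{lemma}

\begin{proof}
Let $J=\{(\xi,j):\xi<\eta,\ j<\kappa_\xi\}$ and $b_{(\xi,j)}=f_\xi^{-1}\{j\}\neq\emptyset$. For finite $p\subseteq J$ let $b_p=\bigcap_{x\in p}b_x$, with $b_\emptyset=S$, so that $b_{p\cup q}=b_p\cap b_q$. Let $\mathbb Q$ be the set of finite $p\subseteq J$ with $b_p\neq\emptyset$, ordered by reverse inclusion. For $p,q\in\mathbb Q$,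
\[
p,q\text{ are compatible in }\mathbb Q\iff p\cup q\in\mathbb Q\iff b_p\cap b_q\neq\emptyset,
\]
because $r\supseteq p\cup q$ implies $b_r\subseteq b_{p\cup q}$.

Finite sets of pairs of ordinals are constructible, so $\mathbb Q\subseteq L$ and $\mathbb Q\in W=L[\mathbb Q]$ by (W5). Since $J=\{x:\{x\}\in\mathbb Q\}$, also $J$ and $\langle\kappa_\xi:\xi<\eta\rangle$ belong to $W$. In $W$, the ordinal $\lambda$ is still a cardinal, and it is the supremum of $\eta<\lambda$ many smaller ordinals, so it is singular. If $\kappa<\lambda$ is a cardinal of $W$, take $\xi$ with $\kappa\leq\kappa_\xi$; then $\{\{(\xi,j)\}:j<\kappa\}\in W$ is an antichain of size $\kappa$, because distinct fibers of $f_\xi$ are disjoint. By Theorem~\ref{thm:ET} in $W$, there is an injective sequence $\langle p_\nu:\nu<\lambda\rangle\in W$ that enumerates an antichain of $\mathbb Q$. The middle condition in the display does not depend on the model, so the sets $b_{p_\nu}$ are nonempty and pairwise disjoint. Map $b_{p_\nu}$ to $\nu$ and pad.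
\end{proof}

The hypothesis $\eta<\lambda$ is what makes $\lambda$ singular in $W$, and it cannot be dropped: in $\mathsf{ZFC}$ there is a sequence of surjections from $\omega$ onto all nonzero countable ordinals, and none onto $\aleph_1$.

\begin{lemma}\label{lem:absorb}
Let $\lambda$ be an infinite cardinal and $\eta<\lambda$. If $S\times\eta$ surjects onto $\lambda$, then so does $S$.
\end{lemma}

\begin{proof}
Let $F\colon S\times\eta\to\lambda$ be onto. For $\xi<\eta$ let $I_\xi=F[S\times\{\xi\}]\neq\emptyset$ and $\kappa_\xi=\operatorname{ot}(I_\xi)\leq\lambda$. Let $f_\xi(s)$ be the position of $F(s,\xi)$ in the increasing enumeration of $I_\xi$; this defines a sequence of surjections $f_\xi\colon S\to\kappa_\xi$. If some $\kappa_\xi$ equals $\lambda$, we are done. Otherwise let $\theta=\sup_\xi\kappa_\xi$. Sending $(\xi,j)$ to the $j$-th element of $I_\xi$ maps a subset of $\eta\times\theta$ onto $\bigcup_\xi I_\xi=\lambda$, so $\theta<\lambda$ is impossible by (W2) and (W3). Hence $\theta=\lambda$, and Lemma~\ref{lem:glue} applies.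
\end{proof}

\section{The criterion for regularity}\label{sec:crit}

The axiom $\mathsf{SVC}(S)$ enters through two lemmas. The first is choice with a parameter from $S$.

\begin{lemma}\label{lem:param}
Assume $\mathsf{SVC}(S)$ and let $\langle A_i:i<\mu\rangle$ be a family of nonempty sets, $\mu>0$ an ordinal. There is a function $c$ defined on a subset of $S\times\mu$ such that $c(s,i)\in A_i$ whenever $c(s,i)$ is defined, and for every $i<\mu$ there is $s\in S$ with $c(s,i)$ defined.
\end{lemma}

\begin{proof}
Let $F\colon S\times\eta\to\{(i,a):i<\mu,\ a\in A_i\}$ be onto. If some $\xi<\eta$ has $F(s,\xi)$ of the form $(i,a)$, let $c(s,i)$ be the $a$ obtained from the least such $\xi$.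
\end{proof}

The second lemma concerns condition (2). By $\mathsf{SVC}(S)$, the set $S\times S$ is an image of $S\times\eta'$ for some $\eta'$, over whose size we have no control. However, for each fixed $s$ only fewer than $\aleph(S)$ many of the values are distinct.

\begin{lemma}\label{lem:cover}
Assume $\mathsf{SVC}(S)$ with $S$ infinite. There is a function $s\mapsto F_s$ on $S$ such that $F_s\colon o_s\to S\times S$ for an ordinal $0<o_s<\aleph(S)$, and $\bigcup_{s\in S}\operatorname{ran}F_s=S\times S$. Consequently, if $o_s\leq\eta$ for all $s$, then $|S\times S|\leq^\ast|S\times\eta|$.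
\end{lemma}

\begin{proof}
Let $F\colon S\times\eta'\to S\times S$ be onto; then $\eta'>0$. Well-order $R_s=F[\{s\}\times\eta']$ by least preimages, let $o_s>0$ be its order type and $F_s\colon o_s\to R_s$ its enumeration. The two projections $P_1,P_2\subseteq S$ of $R_s$ are well-orderable by (W2), so $|P_1|,|P_2|<\aleph(S)$. Since $R_s\subseteq P_1\times P_2$ and $\aleph(S)$ is an infinite cardinal, (W3) gives $|o_s|<\aleph(S)$, and so $o_s<\aleph(S)$. For the last sentence, pad the map $(s,\xi)\mapsto F_s(\xi)$, defined for $\xi<o_s$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:crit}]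
By (W4), $S$ surjects onto every nonzero $\alpha<\lambda$ and not onto $\lambda$, and $\aleph(S)\leq\lambda$.

(1)$\Rightarrow$(2). Take $o_s$ from Lemma~\ref{lem:cover} and let $E=\{o_s:s\in S\}\subseteq\lambda$. If $E$ were unbounded in the regular cardinal $\lambda$, then $\operatorname{ot}(E)=\lambda$, and sending $s$ to the position of $o_s$ in $E$ would map $S$ onto $\lambda$. So $\eta=\sup E<\lambda$, and Lemma~\ref{lem:cover} gives (2).

(2)$\Rightarrow$(3). As $S\times S$ surjects onto $S$, we have $\aleph^\ast(S\times S)\geq\lambda$. If $S\times S$ surjected onto $\lambda$, then so would $S\times\eta$, and so would $S$ by Lemma~\ref{lem:absorb}. Hence $\aleph^\ast(S\times S)=\lambda$.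

(3)$\Rightarrow$(1). Suppose that $\lambda$ is singular. Let $\mu=\operatorname{cf}\lambda<\lambda$ and let $(\lambda_i)_{i<\mu}$ be nonzero ordinals below $\lambda$ with supremum $\lambda$. Apply Lemma~\ref{lem:param} to the nonempty sets $A_i=\{f\mid f\colon S\to\lambda_i\text{ onto}\}$ and consider
\[
((s,t),i)\longmapsto c(s,i)(t),
\]
defined on a subset of $(S\times S)\times\mu$. Given $\beta<\lambda$, take $i$ with $\beta<\lambda_i$, then $s$ with $c(s,i)$ defined, then $t$ with $c(s,i)(t)=\beta$. So, after padding, $(S\times S)\times\mu$ surjects onto $\lambda$. By Lemma~\ref{lem:absorb}, applied to the set $S\times S$, there is a surjection $S\times S\to\lambda$. Thus $\aleph^\ast(S\times S)>\lambda$ and (3) fails.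

(a) If $\aleph(S)<\lambda$, then Lemma~\ref{lem:cover} gives (2) with $\eta=\aleph(S)$, and so $\lambda$ is regular.

(b) The sets are nonempty because $0<\lambda_i<\lambda$. Suppose that $\langle f_i:i\in D\rangle$ chooses surjections $f_i\colon S\to\lambda_i$ on an unbounded $D\subseteq\operatorname{cf}\lambda$. Then $\sup_{i\in D}\lambda_i=\lambda$. Reindex $D$ by its order type, which is at most $\operatorname{cf}\lambda<\lambda$. Lemma~\ref{lem:glue} gives a surjection $S\to\lambda$, a contradiction.
\end{proof}

The implication (2)$\Rightarrow$(3) and part (b) do not use $\mathsf{SVC}(S)$. In (3)$\Rightarrow$(1) the set $S$ occurs twice, as the source of the parameter and as the domain of the chosen surjections. When $\lambda$ is a successor cardinal, the domain can be taken to be an ordinal, and the second copy of $S$ disappears.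

\begin{proposition}\label{prop:succ}
Let $S$ be infinite and assume $\mathsf{SVC}(S)$. If $\aleph^\ast(S)$ is a successor cardinal, then it is regular.
\end{proposition}

\begin{proof}
Let $\lambda=\aleph^\ast(S)=\kappa^+$ with $\kappa$ an infinite cardinal, and suppose that $\mu=\operatorname{cf}\lambda<\lambda$, with $(\lambda_i)_{i<\mu}$ as above. Apply Lemma~\ref{lem:param} to the nonempty sets $A_i=\{g\mid g\colon\kappa\to\lambda_i\text{ onto}\}$. The map $(s,(i,\zeta))\mapsto c(s,i)(\zeta)$ sends a subset of $S\times(\mu\times\kappa)$ onto $\lambda$, and $|\mu\times\kappa|<\lambda$ by (W3). By Lemma~\ref{lem:absorb}, $S$ surjects onto $\lambda$, a contradiction.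
\end{proof}

\begin{remark}
Singularity is a property of the witness $S$ and disappears when $S$ is enlarged. Let $S'=S^{<\omega}$. It surjects onto $S$, so $\mathsf{SVC}(S)$ implies $\mathsf{SVC}(S')$. For distinct $a,b\in S$, sending $(\sigma,\tau)$ to the concatenation of $|\sigma|$ copies of $a$, one $b$, $\sigma$ and $\tau$ injects $S'\times S'$ into $S'$. So $|S'\times S'|\leq^\ast|S'|$, and $\aleph^\ast(S')$ is regular by Corollary~\ref{cor:reg}.
\end{remark}

\section{Symmetric extensions}\label{sec:sym}

From now on $V\models\mathsf{ZFC}$ is the ground model, and generic filters over $V$ are understood in the usual way. Let $\mathbb P\in V$ be a forcing with largest element $\mathbf 1$. A $\mathbb P$-name is a set of pairs $\langle\dot y,p\rangle$ with $\dot y$ a name and $p\in\mathbb P$; the set of the names $\dot y$ that occur in $\dot x$ is $\operatorname{dom}\dot x$, and $\dot x^G=\{\dot y^G:\langle\dot y,p\rangle\in\dot x\text{ for some }p\in G\}$. For a set $A$ of names let $A^\bullet=\{\langle\dot y,\mathbf 1\rangle:\dot y\in A\}$, a name for $\{\dot y^G:\dot y\in A\}$. The name $(\dot x,\dot y)^\bullet=\{\{\dot x\}^\bullet,\{\dot x,\dot y\}^\bullet\}^\bullet$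 denotes the ordered pair, and $\check x=\{\check y:y\in x\}^\bullet$ denotes $x\in V$.

An automorphism $\pi$ of $\mathbb P$ acts on names by $\pi\dot x=\{\langle\pi\dot y,\pi p\rangle:\langle\dot y,p\rangle\in\dot x\}$. Then $\pi(A^\bullet)=(\pi[A])^\bullet$, $\pi(\dot x,\dot y)^\bullet=(\pi\dot x,\pi\dot y)^\bullet$ and $\pi\check x=\check x$. The \emph{symmetry lemma} states that
\[
p\Vdash\varphi(\dot x_1,\dots,\dot x_n)\iff\pi p\Vdash\varphi(\pi\dot x_1,\dots,\pi\dot x_n).
\]
Let $\Gamma$ be a group of automorphisms of $\mathbb P$. A \emph{normal filter} $\mathcal F$ on $\Gamma$ is a nonempty set of subgroups of $\Gamma$ closed under supergroups, finite intersections and conjugation. A name is \emph{symmetric} if its stabilizer $\{\pi\in\Gamma:\pi\dot x=\dot x\}$ is in $\mathcal F$, and \emph{hereditarily symmetric} if it is symmetric and all names in $\operatorname{dom}\dot x$ are hereditarily symmetric. The class $\mathrm{HS}$ of these names contains all $\check x$, is closed under $(\cdot,\cdot)^\bullet$, and is closed under the action of $\Gamma$, as the stabilizer of $\pi\dot x$ is conjugate to that of $\dot x$.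 For $G$ generic, $M=\{\dot x^G:\dot x\in\mathrm{HS}\}$ is a transitive model of $\mathsf{ZF}$ with $V\subseteq M\subseteq V[G]$ \cite[Lemma~15.51]{Jech}. This is the \emph{symmetric extension}; we call it c.c.c., or $\chi^+$-c.c., if $\mathbb P$ is.

Recall also, for a regular cardinal $\chi$: $\mathbb P$ is \emph{$\chi^+$-c.c.}\ if its antichains have size at most $\chi$ (c.c.c.\ is the case $\chi=\omega$), and \emph{${<}\chi$-closed} if every decreasing sequence of length less than $\chi$ has a lower bound. A $\chi^+$-c.c.\ forcing preserves cardinals and regular cardinals above $\chi$. A ${<}\chi$-closed forcing adds no sequences of length less than $\chi$ of elements of $V$, so it preserves cardinals and regular cardinals up to $\chi$.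

\section{A model built from torsors}\label{sec:model}

\subsection{What is needed}\label{sub:design}

By Theorem~\ref{thm:crit}, a counterexample $S$ with $\aleph^\ast(S)=\lambda=\sup_{i<\mu}\lambda_i$ contains a well-orderable subset of size $\lambda_i$ for each $i$, admits no simultaneous choice of surjections onto unboundedly many $\lambda_i$, and has a square that surjects onto $\lambda$. So a pair of elements of $S$ must determine an ordinal that a single element does not determine.

Torsors behave in this way. Let $H_i$ be an abelian group with a bijection $b_i\colon H_i\to\lambda_i$, and let $T_i$ be a nonempty set on which $H_i$ acts freely and transitively: a copy of $H_i$ whose origin has been forgotten. Suppose that the $T_i$ are disjoint and that the sequence of groups, bijections and actions exists, and let $T=\bigcup_iT_i$. Any one point $x\in T_i$ gives a bijection $k\mapsto k\cdot x$ from $H_i$ onto $T_i$, so $\lambda_i$ injects into $T$. Two points $x,y\in T_i$ have a difference, the unique $k$ with $y=k\cdot x$, and $(x,y)\mapsto b_i(k)$ maps a subset of $T\times T$ onto $\lambda$. But if the translations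 of $T_i$ are symmetries of the model, a single point of $T_i$ cannot be told from the others.

So we let $\prod_iH_i$ act by translations on a forcing that adds the $T_i$, and we allow a set of the model to depend on origins in a small set $e$ of coordinates. For $\mathsf{SVC}(S)$, an element of $S$ must supply all that such a set depends on, namely one point of $T_i$ for each $i\in e$. Thus $S$ will be the set of small partial choice functions for $\langle T_i:i<\mu\rangle$. It contains a copy of $T$, but an element of $S$ never contains two points of the same $T_i$.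

\subsection{The construction}

Work in $V$. Let $\lambda$ be singular and $\mu=\operatorname{cf}\lambda$. Both theorems are proved at once, with a parameter that says what ``small'' means: a regular cardinal $\chi$ with $\omega\leq\chi\leq\mu$ and
\begin{equation}\label{eq:star}
2^{<\chi}=\chi,\qquad\nu^{<\chi}<\lambda\ \text{ for every cardinal $\nu$ with }\chi\leq\nu<\lambda.
\end{equation}
For Theorem~\ref{thm:ccc} take $\chi=\omega$; then \eqref{eq:star} holds since $\nu^{<\omega}=\nu$, and ``of size ${<}\chi$'' means ``finite''. For Theorem~\ref{thm:dc} take $\chi=\mu$; by $\mathsf{GCH}$, $2^{<\mu}=\mu$ and $\nu^{<\mu}\leq2^\nu=\nu^+<\lambda$, since $\lambda$ is a limit cardinal.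

Fix a strictly increasing sequence $(\lambda_i)_{i<\mu}$ of cardinals cofinal in $\lambda$ with $\lambda_0\geq\mu$. Let $H_i$ be the group of finite subsets of $\lambda_i$ under symmetric difference, written additively. All that we use is that $H_i$ is abelian and $|H_i|=\lambda_i\geq\chi$.

\emph{The forcing.} Let $\mathbb P$ be the set of partial functions of size ${<}\chi$ from $\{(i,h):i<\mu,\ h\in H_i\}$ to $2$, ordered by reverse inclusion, with $\mathbf 1=\emptyset$. It is ${<}\chi$-closed because $\chi$ is regular. It is $\chi^+$-c.c.: regularity and $2^{<\chi}=\chi$ give $\chi^{<\chi}=\chi$, so by the $\Delta$-system lemma, among any $\chi^+$ conditions there are $\chi^+$ whose domains pairwise intersect in one set $r$; there are only $2^{|r|}\leq\chi$ functions $r\to2$, so two of these conditions agree on $r$ and are compatible. Hence $\mathbb P$ preserves cardinals and regular cardinals.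

\emph{The group and the filter.} Let $\Gamma=\prod_{i<\mu}H_i$, the full product, act on $\mathbb P$ by
\[
\pi p=\{((i,h+\pi_i),\varepsilon):((i,h),\varepsilon)\in p\}.
\]
For $e\in[\mu]^{<\chi}$, that is, $e\subseteq\mu$ of size ${<}\chi$, let $\Gamma_e=\{\pi\in\Gamma:\pi_i=0\text{ for all }i\in e\}$. As $\Gamma_e\cap\Gamma_{e'}=\Gamma_{e\cup e'}$ and $\Gamma$ is abelian, the subgroups that include some $\Gamma_e$ form a normal filter $\mathcal F$. We call $e$ a \emph{support} of $\dot x$ if $\Gamma_e$ fixes $\dot x$. Let $G$ be generic and $M$ the symmetric extension. Since $V\subseteq M\subseteq V[G]$ and the outer two models have the same cardinals, so has $M$. The sequence $(\lambda_i)_{i<\mu}$ is in $M$ and $\mu$ stays regular in $V[G]$, so $\lambda$ is singular in $M$, of cofinality $\mu$.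

\emph{The torsors.} By genericity $x_i(h)=(\bigcup G)(i,h)$ defines a function $x_i\colon H_i\to2$. For $g\in H_i$ let $x_{i,g}(h)=x_i(h+g)$, with name
\[
\dot x_{i,g}=\bigl\{\langle(h,\varepsilon)^\vee,\{((i,h+g),\varepsilon)\}\rangle:h\in H_i,\ \varepsilon<2\bigr\},
\]
where $(h,\varepsilon)^\vee$ is the check name of the pair. Applying $\pi$ replaces $h+g$ by $h+g+\pi_i$ in the conditions, so
\begin{equation}\label{eq:x}
\pi\dot x_{i,g}=\dot x_{i,g+\pi_i}.
\end{equation}
In particular $\dot x_{i,g}\in\mathrm{HS}$, with support $\{i\}$. Let $T_i=\{x_{i,g}:g\in H_i\}$. The group $H_i$ acts transitively on $T_i$ by $(k\cdot x)(h)=x(h+k)$, that is, $k\cdot x_{i,g}=x_{i,g+k}$. The action is free: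

\begin{lemma}\label{lem:free}
If $g\neq g'$ in $H_i$, then $x_{i,g}\neq x_{i,g'}$.
\end{lemma}

\begin{proof}
Let $p\in\mathbb P$. Since $|\operatorname{dom}p|<\chi\leq|H_i|$, there is $h\in H_i$ with $(i,h+g),(i,h+g')\notin\operatorname{dom}p$. These points are distinct, so $p$ has an extension that gives them different values and thus forces $\dot x_{i,g}(\check h)\neq\dot x_{i,g'}(\check h)$. Such extensions are dense, so one is in $G$.
\end{proof}

\emph{The set $S$.} In $V$ let $U$ be the set of functions $u$ with $\operatorname{dom}u\in[\mu]^{<\chi}$ and $u(i)\in H_i$ for $i\in\operatorname{dom}u$. The group $\Gamma$ acts on $U$ by $(u+\pi)(i)=u(i)+\pi_i$, preserving domains. For $u\in U$ let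
\[
s_u=\langle x_{i,u(i)}:i\in\operatorname{dom}u\rangle,\qquad\dot s_u=\{(\check\imath,\dot x_{i,u(i)})^\bullet:i\in\operatorname{dom}u\}^\bullet.
\]
By \eqref{eq:x},
\begin{equation}\label{eq:s}
\pi\dot s_u=\dot s_{u+\pi}.
\end{equation}
So $\dot s_u\in\mathrm{HS}$, with support $\operatorname{dom}u$, and $\dot S=\{\dot s_u:u\in U\}^\bullet\in\mathrm{HS}$ is fixed by all of $\Gamma$. Let $S=\dot S^G=\{s_u:u\in U\}\in M$. The map $u\mapsto s_u$ lies in $V[G]$, and it is injective by Lemma~\ref{lem:free}.

\begin{lemma}\label{lem:lower}
In $M$, every $\lambda_i$ injects into $S$. So $S$ is infinite and $\lambda\leq\aleph(S)\leq\aleph^\ast(S)$ in $M$.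
\end{lemma}

\begin{proof}
The function $x_{i,0}$ and the group $H_i$ are in $M$, so the map $g\mapsto\{(i,g\cdot x_{i,0})\}=s_{\{(i,g)\}}$ is in $M$. It injects $H_i$ into $S$ by Lemma~\ref{lem:free}, and a bijection between $\lambda_i$ and $H_i$ is in $V\subseteq M$. The second inequality is (W4).
\end{proof}

\subsection{Small violations of choice}

Let $\dot y\in\mathrm{HS}$ have support $e$. The map that sends a name in the orbit of $\dot y$ to its value is not available in $M$. But the translate $\pi\dot y$ depends only on $u=\pi\restriction e$, and $\dot s_u$ moves under $\Gamma$ in the same way. So the assignment $s_u\mapsto(\pi\dot y)^G$ has an invariant name, and Lemma~\ref{lem:free} makes it a function.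

\begin{lemma}\label{lem:svc}
$M\models\mathsf{SVC}(S)$.
\end{lemma}

\begin{proof}
Let $\emptyset\neq X=\dot X^G$ with $\dot X\in\mathrm{HS}$. In $V$ enumerate $\operatorname{dom}\dot X=\{\dot y_\xi:\xi<\eta\}\subseteq\mathrm{HS}$ and choose a support $e_\xi$ of each $\dot y_\xi$. For $u\in U$ with $\operatorname{dom}u=e_\xi$ let $\dot y_{\xi,u}=\pi\dot y_\xi\in\mathrm{HS}$, where $\pi\in\Gamma$ is any element with $\pi\restriction e_\xi=u$. This does not depend on $\pi$: another such element has the form $\pi+\sigma$ with $\sigma\in\Gamma_{e_\xi}$, and $(\pi+\sigma)\dot y_\xi=\pi(\sigma\dot y_\xi)=\pi\dot y_\xi$. For $\tau\in\Gamma$ we have $(\tau+\pi)\restriction e_\xi=u+\tau$, so $\tau\dot y_{\xi,u}=(\tau+\pi)\dot y_\xi=\dot y_{\xi,u+\tau}$. Together with \eqref{eq:s} this shows that every $\tau\in\Gamma$ fixes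
\[
\dot F=\bigl\{((\dot s_u,\check\xi)^\bullet,\dot y_{\xi,u})^\bullet:\xi<\eta,\ u\in U,\ \operatorname{dom}u=e_\xi\bigr\}^\bullet,
\]
since it sends the member indexed by $(\xi,u)$ to the one indexed by $(\xi,u+\tau)$. Hence $\dot F\in\mathrm{HS}$ and $F=\dot F^G\in M$. As $s_u$ determines $u$, the set $F$ is a function on a subset of $S\times\eta$. If $u$ is identically $0$ on $e_\xi$, then $F(s_u,\xi)=\dot y_\xi^G$, so $X\subseteq\operatorname{ran}F$. Padding in $M$ gives a surjection $S\times\eta\to X$.
\end{proof}

\subsection{No surjection onto $\lambda$}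

We first treat by hand the case $\lambda=\aleph_\omega$, $\chi=\mu=\omega$, $\lambda_n=\aleph_n$, for the copy $T'=\{s_{\{(n,g)\}}:n<\omega,\ g\in H_n\}$ of $\bigcup_nT_n$ inside $S$. Let $\dot f\in\mathrm{HS}$, let $p\in G$ force that $\dot f$ is a function from $T'$ to $\aleph_\omega$, and take $m$ so large that $e=\{0,\dots,m\}$ is a support of $\dot f$ and contains the finitely many coordinates mentioned by $p$. Let $\mathrm{Val}(n,g)$ be the set of values that conditions below $p$ force on $\dot f$ at $\dot s_{\{(n,g)\}}$. It is countable by the c.c.c. If $n>m$, the translation by $g$ in coordinate $n$ fixes $\dot f$ and $p$ and moves $\dot s_{\{(n,0)\}}$ to $\dot s_{\{(n,g)\}}$, so $\mathrm{Val}(n,g)=\mathrm{Val}(n,0)$: although $T_n$ has $\aleph_n$ points, it contributes only countably many possible values. If $n\leq m$, there is no symmetry to use, but there are at most $\aleph_m$ points. The range of $f$ is covered by a set in $V$ of size at most $\aleph_m\cdot\aleph_0+\aleph_0\cdot\aleph_0=\aleph_m$. In general, one counts the orbits of $\Gamma_e$ on $U$.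

\begin{lemma}\label{lem:upper}
In $M$ there is no surjection $S\to\lambda$.
\end{lemma}

\begin{proof}
Let $f\colon S\to\lambda$ be in $M$, $f=\dot f^G$ with $\dot f\in\mathrm{HS}$, and let $p\in G$ force that $\dot f$ is a function from $\dot S$ to $\check\lambda$. Choose a support $e\in[\mu]^{<\chi}$ of $\dot f$ that contains every $i$ with $(i,h)\in\operatorname{dom}p$ for some $h$. Then $\pi p=p$ and $\pi\dot f=\dot f$ for $\pi\in\Gamma_e$. In $V$, for $u\in U$ let
\[
\mathrm{Val}(u)=\{\beta<\lambda:q\Vdash\dot f(\dot s_u)=\check\beta\text{ for some }q\leq p\},\qquad Y=\bigcup_{u\in U}\mathrm{Val}(u).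
\]
Each value $f(s_u)$ is forced by some $q\in G$ with $q\leq p$, so $\operatorname{ran}f\subseteq Y$. It suffices to show in $V$ that $|Y|<\lambda$, for then $Y\neq\lambda$.

Conditions below $p$ that force different values are incompatible, so $|\mathrm{Val}(u)|\leq\chi$ by the $\chi^+$-c.c. Let $\pi\in\Gamma_e$. If $q\leq p$ forces $\dot f(\dot s_u)=\check\beta$, then $\pi q\leq\pi p=p$, and $\pi q$ forces $\dot f(\dot s_{u+\pi})=\check\beta$ by the symmetry lemma and \eqref{eq:s}. So $\mathrm{Val}(u)\subseteq\mathrm{Val}(u+\pi)$, and equality follows by using $-\pi$.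

If $u,u'\in U$ have the same domain $d$ and agree on $d\cap e$, then $u'=u+\pi$, where $\pi_i=u'(i)-u(i)$ for $i\in d$ and $\pi_i=0$ otherwise, and $\pi\in\Gamma_e$. Therefore $\mathrm{Val}(u)$ depends only on the pair $(d,u\restriction(d\cap e))$. We count these pairs. Since $|e|<\chi\leq\mu$ and $\mu$ is regular, $e\subseteq j$ for some $j<\mu$. Let $\nu=\lambda_j$, so that $\chi\leq\mu\leq\nu<\lambda$ and $|\bigcup_{i\in e}H_i|\leq\nu$. There are at most $\mu^{<\chi}\leq\nu^{<\chi}$ sets $d$, and at most $(\nu+1)^{|e|}\leq\nu^{<\chi}$ functions from subsets of $e$ into $\bigcup_{i\in e}H_i$. Hence $|Y|\leq\nu^{<\chi}\cdot\nu^{<\chi}\cdot\chi<\lambda$ by \eqref{eq:star}.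
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ccc}]
Take $\chi=\omega$. Then $\mathbb P$ is c.c.c., and $M$ has the cardinals of $V$, with $\lambda$ singular. In $M$, Lemma~\ref{lem:svc} gives $\mathsf{SVC}(S)$, and Lemmas~\ref{lem:lower} and~\ref{lem:upper} give $\lambda\leq\aleph(S)\leq\aleph^\ast(S)\leq\lambda$.
\end{proof}

\begin{remark}
The singularity of $\lambda$ is used in counting the domains $d$. Symmetry cannot hide $\operatorname{dom}s_u$, so $S$ surjects onto $\mu$ in $M$ by $s_{\{(i,g)\}}\mapsto i$; for $\mu=\lambda$, Lemma~\ref{lem:upper} would be false. The bound $\chi\leq\mu$ keeps supports bounded in $\mu$. The failure of condition (3) of Theorem~\ref{thm:crit} can be seen directly: the map on pairs $(\{(i,x)\},\{(i,y)\})$ given by the difference of $x$ and $y$, as in Section~\ref{sub:design}, is defined in $M$ from a sequence of bijections $b_i\colon H_i\to\lambda_i$ in $V$, and it has range $\lambda$.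
\end{remark}

\section{Dependent choice}\label{sec:dc}

We keep the model $M$ of Section~\ref{sec:model}, for any $\chi$ satisfying \eqref{eq:star}. Dependent choice holds in $V[G]$; to transfer it to $M$ we need $M$ to contain the sequences that $V[G]$ builds. This uses the closure of $\mathbb P$ and the fact that a union of fewer than $\chi$ supports is again of size ${<}\chi$.

\begin{lemma}\label{lem:closed}
If $\gamma<\chi$ and $\langle y_\alpha:\alpha<\gamma\rangle\in V[G]$ is a sequence of elements of $M$, then the sequence is in $M$. Consequently $M\models\mathsf{DC}_\gamma$ for all $\gamma<\chi$.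
\end{lemma}

\begin{proof}
In $V[G]$, Replacement holds for formulas that refer to the ground model, so there is an ordinal $\theta$ such that every $y_\alpha$ has a name in the set $N\in V$ of all members of $\mathrm{HS}$ of rank below $\theta$. By $\mathsf{AC}$ in $V[G]$ choose $\dot y_\alpha\in N$ with $\dot y_\alpha^G=y_\alpha$. As $\mathbb P$ is ${<}\chi$-closed, $\langle\dot y_\alpha:\alpha<\gamma\rangle\in V$. In $V$ choose a support $e_\alpha$ of each $\dot y_\alpha$; then $e=\bigcup_{\alpha<\gamma}e_\alpha\in[\mu]^{<\chi}$ because $\chi$ is regular. The name $\{(\check\alpha,\dot y_\alpha)^\bullet:\alpha<\gamma\}^\bullet$ has support $e$, so it is in $\mathrm{HS}$, and its value is the given sequence.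

Now let $\gamma<\chi$ and let $X,R\in M$ satisfy the hypothesis of $\mathsf{DC}_\gamma$ in $M$. In $V[G]$ fix a well-ordering of $X$, and define recursively $z_\alpha$, for $\alpha<\gamma$, as the least $x\in X$ with $\langle z_\beta:\beta<\alpha\rangle\mathrel{R}x$. Such an $x$ exists because the sequence $\langle z_\beta:\beta<\alpha\rangle$ is in $M$ by the first part, so that the hypothesis applies to it. The whole sequence $\langle z_\alpha:\alpha<\gamma\rangle$ is in $M$, again by the first part.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dc}]
Take $\chi=\mu=\operatorname{cf}\lambda$, which satisfies \eqref{eq:star} by $\mathsf{GCH}$. Then $\mathbb P$ is $\mu^+$-c.c., Lemmas~\ref{lem:lower}, \ref{lem:svc} and~\ref{lem:upper} give the conclusion of Theorem~\ref{thm:ccc} as before, and Lemma~\ref{lem:closed} gives $\mathsf{DC}_\gamma$ for all $\gamma<\mu$.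
\end{proof}

\begin{thebibliography}{9}

\bibitem{ET}
P.~Erd\H{o}s and A.~Tarski, \emph{On families of mutually exclusive sets}, Ann. of Math. 44 (1943).

\bibitem{Jech}
Jech, \emph{Set Theory}, 3rd ed.

\bibitem{RS}
Calliope Ryan-Smith, \emph{Eccentricity, extendable choice and descending distributive forcing}, arXiv:2506.11607 (2025).

\end{thebibliography}
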